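# The high-temperature limit of $T\log u_T$ on a polytope and the minimizer of the normalized Donaldson–Futaki invariant

## 1. Polytopes with flat measures and the free energy of a log-convex density

Throughout, $V$ is an $n$-dimensional real affine space, $n\ge1$. A function $f$ with values in $(-\infty,\infty]$ is lower semi-continuous (lsc) if $f(x)\le\liminf_{y\to x}f(y)$ for every $x$. A function $u$ with values in $(0,\infty]$ is log-convex if $\log u$ is convex, with $\log\infty=\infty$. A log-convex function is convex, because $\exp$ is convex and increasing.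

**Definition 1 (system).** Let $P\subset V$ be a simple polytope: a compact set with non-empty interior, cut out by finitely many half spaces, each of whose vertices lies on exactly $n$ facets. Let $d\mu$ be a flat measure on $P$, that is, a positive constant multiple of Lebesgue measure under an affine identification $V\cong\mathbb R^n$. Let $d\sigma$ be a flat measure on $\partial P$: its restriction to each facet is a translation-invariant positive measure on that facet. The triple $\mathcal P=(P,d\mu,d\sigma)$ is a *system*.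

The constants on different facets need not be related. This freedom already matters in dimension one.

**Example (the interval).** Take $P=[-1,1]$ and $d\mu=\frac12dx$. The boundary is two points, and $\sigma$ is a choice of two positive masses. We write them so that $2\pi\sigma=a\,\delta_{-1}+b\,\delta_{1}$ with $a,b>0$. This example accompanies us throughout; call it the $(a,b)$-interval.

**Definition 2 (densities, energy, entropy, free energy).** Let $\mathcal M_{\mathrm{NA}}^{\exp,1}(P)$ be the set of lsc log-convex functions $u:P\to(0,\infty]$ with $\int_Pu\,d\mu=\int_Pd\mu$. For such $u$ and $T\ge0$ put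
$$U(u)=\frac{2\pi\int_{\partial P}u\,d\sigma}{\int_Pd\mu},\qquad S(u)=-\frac{\int_Pu\log u\,d\mu}{\int_Pd\mu},\qquad F(T,u)=U(u)-T\,S(u).$$

Since $u\log u\ge-1/e$, the integral in $S$ is well defined in $(-\infty,\infty]$. So $F(T,u)\in(-\infty,\infty]$, and $F(T,u)<\infty$ with $T>0$ forces both $U(u)$ and $S(u)$ to be finite. We call the elements of $\mathcal M_{\mathrm{NA}}^{\exp,1}(P)$ *admissible densities*. The function
$$h(u)=u\log u-u+1$$
is non-negative and vanishes only at $u=1$. Because $\int u\,d\mu=\int d\mu$, we have $-S(u)\int d\mu=\int h(u)\,d\mu$. Hence $S\le0$, with equality only at the constant density $1_P$.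

**Example.** On the $(a,b)$-interval the log-affine densities are $u_\lambda(x)=e^{\lambda x}\,\lambda/\sinh\lambda$ for $\lambda\neq0$, with $u_0=1_P$; indeed $\frac12\int_{-1}^1e^{\lambda x}dx=\sinh\lambda/\lambda$.

Energy and entropy compete. The term $U$ wants $u$ small on the boundary, and on its heavier parts above all. The term $-TS$ wants $u=1_P$. We use the following facts as known. For every $T>0$ the functional $F(T,\cdot)$ has a unique minimizer $u_T=u_T^{\mathrm{can}}$ among the admissible densities. Moreover $u_T\in L^p(P)$ for every $p\in[1,\frac n{n-1})$ (with $\frac{n}{n-1}=\infty$ when $n=1$), and $u_T\to1_P$ in $L^p$ for each such $p$ as $T\to\infty$. Put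
$$q_T=T\log u_T,$$
an lsc convex function. Since $u_T\to1_P$, it records the first-order deviation of $u_T$ from the constant.

## 2. The Donaldson–Futaki functional and K-instability

**Definition 3 (the class $\mathcal C$ and $\mathrm{DF}$).** Let $\mathcal C$ be the set of lsc convex $q:P\to(-\infty,\infty]$ with $q\in L^2(P,d\mu)$. For $q\in\mathcal C$ let $\bar q=\int_Pq\,d\mu/\int_Pd\mu$, $\hat q=q-\bar q$, and
$$\mathrm{DF}(q)=2\pi\int_{\partial P}q\,d\sigma+\bar s\int_Pq\,d\mu\in(-\infty,\infty],\qquad \bar s=-2\pi\,\frac{\sigma(\partial P)}{\mu(P)}.$$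

The constant $\bar s$ makes $\mathrm{DF}$ vanish on constants. A function in $\mathcal C$ is bounded below (we prove this in Section 6), so the boundary integral makes sense. For non-constant $q$, meaning $\|\hat q\|_{L^2}>0$, the quotient $\mathrm{DF}(q)/\|\hat q\|_{L^2}$ is invariant under $q\mapsto cq+b$ with $c>0$, $b\in\mathbb R$.

**Examples.** On $[-1,1]$ the function $q(x)=(1-x)^{-1/4}$, with $q(1)=\infty$, belongs to $\mathcal C$, because $\int(1-x)^{-1/2}dx<\infty$; here $\mathrm{DF}(q)=\infty$. The function equal to $0$ on $[-1,1)$ and to $1$ at $x=1$ is convex but not lsc. It agrees a.e. with $0$ but has a different boundary integral. Lower semi-continuity excludes this: by (F1) and (F2) in Section 6, two functions in $\mathcal C$ that agree a.e. agree everywhere.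

**Definition 4 (K-unstable).** The system $\mathcal P$ is *K-unstable* if $\mathrm{DF}(q)<0$ for some $q\in\mathcal C$.

**Example.** For an affine function $\xi$, $\mathrm{DF}(\xi)=2\pi\sigma(\partial P)\big(\xi(b_\sigma)-\xi(b_\mu)\big)$, where $b_\sigma,b_\mu$ are the barycenters of $\sigma$ and $\mu$. So $\mathcal P$ is K-unstable whenever the two barycenters differ. The $(a,b)$-interval with $a\ne b$ is therefore K-unstable. If $a=b$ it is not: for convex $f$ the inequality $\frac12\int_{-1}^1f\,dx\le\frac12(f(-1)+f(1))$ gives $\mathrm{DF}(f)=a\big(f(-1)+f(1)\big)-2a\cdot\frac12\int_{-1}^1f\,dx\ge0$.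

If $\mathcal P$ is K-unstable, it is known (Székelyhidi) that $\mathrm{DF}(q)/\|\hat q\|_{L^2}$ attains its infimum over non-constant $q\in\mathcal C$. The infimum is negative.

We can now ask what the minimizing densities $u_T$ remember about the system when $T\to\infty$. The entropy wins and $u_T\to1_P$, but $q_T=T\log u_T$ magnifies the deviation. The conjecture stated in Eiji Inoue, "Toric non-archimedean $\mu$-entropy and thermodynamical structure", arXiv:2303.09090 (2023), says that for a K-unstable system $q_T$ converges in $L^2$ to a function $q_{\mathrm{ext}}\in\mathcal C$ that minimizes the normalized invariant $\mathrm{DF}(q)/\|\hat q\|_{L^2}$. It is true, and the scaling of the limit can be identified.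

**Theorem 1.** Let $\mathcal P$ be K-unstable. Then $q_T\in L^2(P,d\mu)$ for all large $T$, and $q_T\to q_{\mathrm{ext}}$ in $L^2(P,d\mu)$ as $T\to\infty$, where $q_{\mathrm{ext}}\in\mathcal C$ is non-constant and minimizes $\mathrm{DF}(q)/\|\hat q\|_{L^2}$ over non-constant $q\in\mathcal C$. It is the unique minimizer with
$$\bar q_{\mathrm{ext}}=0,\qquad \|q_{\mathrm{ext}}\|_{L^2}=-\inf\frac{\mathrm{DF}(q)}{\|\hat q\|_{L^2}}.$$

## 3. The interval with unequal endpoint masses, by hand

Take the $(a,b)$-interval with $a>b$, and put $s=a+b$. Here $\mu(P)=1$ and $\mathrm{DF}(f)=af(-1)+bf(1)-s\int f\,d\mu$.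

**The minimizer of the normalized invariant.** We claim that the infimum is $-\sqrt3\,(a-b)$ and is attained at $f(x)=x$. Put
$$N(f)=\mathrm{DF}(f)+\int 3(a-b)\,x\,f\,d\mu .$$
A direct computation gives $N(1)=0$ and $N(x)=b-a+3(a-b)\cdot\frac13=0$. We show that $N(f)\ge0$ for every $f\in\mathcal C$ that is finite at both endpoints. Write $f=\text{(chord)}-w$, where the chord is the affine function with the values of $f$ at $\pm1$. Then $w\ge0$ is concave with $w(\pm1)=0$, and $N$ kills the chord, so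
$$N(f)=\tfrac12\int_{-1}^1\big(s-3(a-b)x\big)w\,dx=\tfrac{a-b}2\int_{-1}^1(1-3x)\,w\,dx+b\int_{-1}^1w\,dx,$$
because $s-3(a-b)x=(a-b)(1-3x)+2b$. The last term is non-negative. For the other one, let $k(x)=\frac34w(\frac13)(1+x)$ be the line through $(-1,0)$ and $(\frac13,w(\frac13))$. Concavity gives $w\ge k$ on $[-1,\frac13]$ and $w\le k$ on $[\frac13,1]$, so $(1-3x)(w-k)\ge0$ everywhere. Since $\int_{-1}^1(1-3x)(1+x)\,dx=\int_{-1}^1(1-2x-3x^2)\,dx=0$, we get $\int(1-3x)w\,dx\ge0$. Hence $N(f)\ge0$.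

Consequently, by Cauchy–Schwarz and $\int x\,d\mu=0$, $\int x^2d\mu=\frac13$,
$$\mathrm{DF}(f)=N(f)-3(a-b)\int x\hat f\,d\mu\ge-3(a-b)\tfrac1{\sqrt3}\|\hat f\|=-\sqrt3\,(a-b)\|\hat f\|,$$
with equality for $f(x)=x$. If $f$ is infinite at an endpoint, $\mathrm{DF}(f)=\infty$ and there is nothing to show. Theorem 1 therefore predicts $q_{\mathrm{ext}}=3(a-b)x$, the positive multiple of $x$ of norm $\sqrt3(a-b)$.

**The free energy on log-affine densities.** For $u_\lambda$ we have $\int xu_\lambda\,d\mu=\coth\lambda-\frac1\lambda$, hence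
$$F(T,u_\lambda)=(ae^{-\lambda}+be^{\lambda})\frac{\lambda}{\sinh\lambda}+T\Big(\lambda\coth\lambda-1-\log\frac{\sinh\lambda}\lambda\Big).$$
For small $\lambda$ the first term is $s-(a-b)\lambda+\frac s3\lambda^2+O(\lambda^3)$, and the bracket is $\frac{\lambda^2}6+O(\lambda^4)$. With $\lambda=c/T$ and $c$ fixed,
$$F(T,u_{c/T})=s+\frac1T\Big(\frac{c^2}6-(a-b)c\Big)+\frac{s\,c^2}{3T^2}+O(T^{-3}).$$
The $1/T$ coefficient is smallest at $c=3(a-b)$. There $T\log u_{c/T}\to3(a-b)x$, which is exactly the predicted limit. This computation covers only a one-parameter family of densities and does not by itself determine $u_T$.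

## 4. The limit functional $G$ and its only mean-zero minimizer

**Normalization.** Let $m=\mu(P)$. Replace $\mu$ by $\mu/m$ and $\sigma$ by $2\pi\sigma/m$, and keep the names. From now on $\mu(P)=1$; put $s=\sigma(\partial P)$ and let $\|\cdot\|$ be the norm of $L^2(P,\mu)$. Then
$$U(u)=\int_{\partial P}u\,d\sigma,\qquad S(u)=-\int_Pu\log u\,d\mu,\qquad L(q):=\int_{\partial P}q\,d\sigma-s\int_Pq\,d\mu=\tfrac1m\mathrm{DF}(q).$$
The functionals $U,S,F$ and the means $\bar q$ are unchanged. The $L^2$ norms are multiplied by $m^{-1/2}$, so that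
$$\frac{\mathrm{DF}(q)}{\|\hat q\|_{L^2(\text{old }\mu)}}=m^{1/2}\,\frac{L(q)}{\|\hat q\|}.$$
Minimizers and $L^2$-convergence are the same in both normalizations. We also translate so that $0\in\operatorname{int}P$.

**What to minimize.** For an admissible density $u$ put
$$E_T(u):=T\big(F(T,u)-F(T,1_P)\big)=\int_{\partial P}T(u-1)\,d\sigma+T^2\int_Ph(u)\,d\mu. \tag{1}$$
The second equality uses $\int u\,d\mu=1$. The minimizer of $E_T$ is $u_T$. Take $u=e^{q/T}/Z$ with $q$ bounded and of mean zero, where $Z$ makes the integral $1$. Then formally $T(u-1)\approx q$ and $T^2h(u)\approx\frac12q^2$, so $E_T(u)\approx\int_{\partial P}q\,d\sigma+\frac12\|q\|^2$. This suggests the functional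
$$G(q)=L(q)+\tfrac12\|\hat q\|^2\in(-\infty,\infty]\qquad(q\in\mathcal C),$$
which does not change when a constant is added to $q$.

**The minimizer of $G$.** Let $\mathcal P$ be K-unstable, and let $q_1\in\mathcal C$ be non-constant with $L(q_1)/\|\hat q_1\|=\min=:-\ell<0$. For non-constant $q\in\mathcal C$,
$$G(q)\ge-\ell\|\hat q\|+\tfrac12\|\hat q\|^2\ge-\tfrac12\ell^2,$$
and $G=0$ on constants. The function
$$q_*:=\ell\,\frac{\hat q_1}{\|\hat q_1\|}\in\mathcal C\quad\text{satisfies}\quad\int_P q_*\,d\mu=0,\qquad\|q_*\|=\ell,\qquad L(q_*)=-\ell^2,$$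
so $G(q_*)=-\ell^2+\frac12\ell^2=-\frac12\ell^2$. Thus $q_*$ minimizes $G$ on $\mathcal C$. It is non-constant and minimizes $L(q)/\|\hat q\|$.

**Strong convexity.** The purpose of the next inequality is to turn closeness in value into closeness in norm, with no compactness. For every $q\in\mathcal C$,
$$G(q)\ge G(q_*)+\tfrac12\|\hat q-q_*\|^2. \tag{2}$$
We may assume $G(q)<\infty$. For $\lambda\in(0,1)$ the function $(1-\lambda)q_*+\lambda q$ is in $\mathcal C$, and $L$ is affine along this segment, because $L(q_*)$ and $L(q)$ are finite. The identity $\|(1-\lambda)q_*+\lambda\hat q\|^2=(1-\lambda)\|q_*\|^2+\lambda\|\hat q\|^2-\lambda(1-\lambda)\|\hat q-q_*\|^2$ and the minimality of $q_*$ give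
$$G(q_*)\le(1-\lambda)G(q_*)+\lambda G(q)-\tfrac12\lambda(1-\lambda)\|\hat q-q_*\|^2.$$
Subtract $(1-\lambda)G(q_*)$, divide by $\lambda$ and let $\lambda\to0$.

By (2), $q_*$ is the unique mean-zero minimizer of $G$. If $q$ is any minimizer of $L(q)/\|\hat q\|$, then $\ell\hat q/\|\hat q\|$ is a mean-zero minimizer of $G$, hence equals $q_*$. So minimizers of $\mathrm{DF}(q)/\|\hat q\|_{L^2}$ are unique up to $q\mapsto cq+b$ with $c>0$.

What remains is to compare $E_T(u_T)$ with $G(q_T)$ from below and with $G(q_*)$ from above.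

## 5. Where the Taylor expansion at $u=1$ loses control

A sensible first attempt puts $v_T=T(u_T-1)$, so that
$$E_T(u_T)=\int_{\partial P}v_T\,d\sigma+T^2\int_Ph\Big(1+\frac{v_T}T\Big)d\mu,\qquad T^2h\Big(1+\frac{v}T\Big)\approx\frac{v^2}2.$$
One would bound $v_T$ in $L^2$ from $E_T(u_T)\le E_T(1_P)=0$, extract a weak limit, and pass to the limit in both terms. There are two obstacles.

The first is the $L^2$ bound. Since $h''(u)=1/u$, we have $h(1+x)\le\frac12x^2$ for $x\ge0$, and $h(1+x)$ grows only like $x\log x$. So the energy does not control $\|v_T^+\|_{L^2}$. The known integrability $u_T\in L^p$, $p<\frac n{n-1}$, does not help either: for $n\ge2$ the exponent $2$ is outside this range. Changing to the coordinate $q_T=T\log u_T$ moves the trouble to the other side. For $y\ge0$ we have $h(e^y)\ge\frac12y^2$, but $h(e^y)\to1$ as $y\to-\infty$, so large negative values of $q_T$ cost a bounded amount.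

The second is the boundary term, which is not continuous for $L^2$ convergence of convex functions. On the $(a,b)$-interval, $f_k(x)=\max(0,1-k(1-x))$ is convex with $\|f_k\|^2=\frac1{6k}\to0$, while $f_k(1)=1$, so $L(f_k)\to b\ne L(0)$.

The way past both obstacles has three parts.

* The energy controls $v_T$ from below and $q_T$ from above, so we use each coordinate on its good side. The constraint $\int v_T\,d\mu=0$ bounds all of $\|v_T\|_{L^1}$ by its negative part. Convexity turns an $L^1$ bound into a pointwise lower bound on all of $P$, boundary included. After that $q_T$ is bounded below too, and its bad side is harmless.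
* The inequality $v_T\ge q_T$ has the right sign on the boundary, so $E_T(u_T)\ge G(q_T)-C/T$ holds at the function $q_T$ itself, with no limit taken in the boundary term.
* The inequality (2) replaces compactness.

## 6. Scalar inequalities for $h$, and lower bounds and dilations for convex functions

Write $x^-=\max(-x,0)$. Since $\frac{d}{dy}h(e^y)=ye^y$, we have $h(e^y)=\int_0^yte^t\,dt$.

* **(E1)** $h(1+x)\ge\frac12x^2$ for $-1<x\le0$, since $h(1)=h'(1)=0$ and $h''(1+x)=\frac1{1+x}\ge1$ there.
* **(E2)** $h(e^y)\ge\frac12y^2$ for $y\ge0$, since $te^t\ge t$. For $y\le0$, $h(e^y)=\int_0^{|y|}te^{-t}dt\ge\int_0^{|y|}t(1-t)\,dt=\frac{y^2}2-\frac{|y|^3}3$.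
* **(E3)** $0\le e^y-1-y\le h(e^y)$ for $y\ge0$: the difference $h(e^y)-(e^y-1-y)$ vanishes at $0$ and has derivative $ye^y-e^y+1=h(e^y)\ge0$. For $y\le0$, $0\le e^y-1-y\le\frac12y^2$, by Taylor's formula with $e^t\le1$ on $[y,0]$.

Now let $f:P\to(-\infty,\infty]$ be lsc and convex with $f\in L^1(P)$.

**(F1)** *$f$ is finite and continuous on $\operatorname{int}P$.* The set $\{f<\infty\}$ is convex of full measure. If it missed a point $x\in\operatorname{int}P$, a hyperplane through $x$ would leave it on one side, and the part of $P$ on the other side would be a set of positive measure where $f=\infty$. A finite convex function on an open set is continuous.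

**(F2)** *Dilations.* For $0<r<1$ put $f^{(r)}(x)=f(rx)$. Since $0\in\operatorname{int}P$, $rP\subset\operatorname{int}P$, so $f^{(r)}$ is a continuous bounded convex function on $P$. As $r\to1$, $f^{(r)}\to f$ pointwise on all of $P$: convexity gives $f(rx)\le rf(x)+(1-r)f(0)$, and lsc gives $\liminf_{r\to1} f(rx)\ge f(x)$. If $f\ge0$, then $0\le f^{(r)}\le f+f(0)$.

In particular the values of $f$ on $\operatorname{int}P$ determine $f$ on $P$. Two such functions that agree a.e. agree on $\operatorname{int}P$ by continuity, and hence everywhere.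

**(F3)** *Lower bound by the $L^1$ norm.* For all $x\in P$,
$$f(x)\ge-A\int_P|f|\,d\mu,\qquad A=2^{n+1}+1.$$
Let $y\in\operatorname{int}P$. Then $\frac{x+y}2\in\operatorname{int}P$, and midpoint convexity gives $f(x)\ge2f(\frac{x+y}2)-f(y)$ with finite right side. Integrate over $y$ against the probability measure $\mu$. The map $y\mapsto\frac{x+y}2$ sends $P$ into $P$ with Jacobian $2^{-n}$, so $\int|f(\frac{x+y}2)|\,d\mu(y)\le2^n\int|f|\,d\mu$. Thus $f(x)\ge-(2\cdot2^n+1)\int|f|\,d\mu$.

This shows that functions in $\mathcal C$ are bounded below, as promised. The example $f_k$ of Section 5 shows that no upper bound of this kind can hold on $\partial P$.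

## 7. Convergence of $q_T$ to the minimizer of $G$

We prove Theorem 1 with $q_{\mathrm{ext}}=q_*$. Put $v_T=T(u_T-1)$. It is lsc and convex, $\int v_T\,d\mu=0$, and $v_T>-T$. By minimality $E_T(u_T)\le E_T(1_P)=0$. In (1) the first term is at least $-Ts$ and the second is at least $0$, so both terms of $E_T(u_T)$ are finite.

**Step 1. A lower bound for $v_T$ and $q_T$, uniform in $T$.** The aim is to close an inequality on $\|v_T^-\|$, which is finite because $v_T^-\le T$. By (F3), $\int_{\partial P}v_T\,d\sigma\ge-sA\|v_T\|_{L^1}$. Since $\int v_T\,d\mu=0$, $\|v_T\|_{L^1}=2\|v_T^-\|_{L^1}\le2\|v_T^-\|$. By (E1) with $x=v_T/T$ where $v_T\le0$, $T^2h(u_T)\ge\frac12(v_T^-)^2$. With $E_T(u_T)\le0$,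
$$\tfrac12\|v_T^-\|^2\le T^2\int_P h(u_T)\,d\mu\le-\int_{\partial P}v_T\,d\sigma\le2sA\|v_T^-\|.$$
Hence $\|v_T^-\|\le4sA$ and $\|v_T\|_{L^1}\le8sA$. Using (F3) once more,
$$v_T\ge-K\ \text{ on }P,\qquad T^2\int_Ph(u_T)\,d\mu\le K_1,\qquad K=8sA^2,\quad K_1=8s^2A^2. \tag{3}$$
For $0\le x\le\frac12$, concavity of the logarithm gives $\log(1-x)\ge-(2\log2)x\ge-2x$. So for $T\ge2K$,
$$q_T=T\log\Big(1+\frac{v_T}T\Big)\ge T\log\Big(1-\frac KT\Big)\ge-2K\quad\text{on }P.$$

**Step 2. The lower bound $E_T(u_T)\ge G(q_T)-C_1/T$ for $T\ge2K$.** We pass from $v_T$ to $q_T$ and check that each replacement loses at most $O(1/T)$. Put $y=q_T/T$, so $u_T=e^y$. By (E2) and $q_T^-\le2K$, a.e. on $P$,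
$$T^2h(u_T)\ge\tfrac12q_T^2-\frac{(q_T^-)^3}{3T}\ge\tfrac12q_T^2-\frac{8K^3}{3T}. \tag{4}$$
With (3) this gives $q_T\in L^2$, so $q_T\in\mathcal C$. Next, $v_T-q_T=T(e^y-1-y)\ge0$. Applying (E3) on $\{y\ge0\}$ and on $\{y\le0\}$, and using $\int v_T\,d\mu=0$,
$$0\le-\int_Pq_T\,d\mu=\int_P(v_T-q_T)\,d\mu\le T\int_Ph(u_T)\,d\mu+\frac1{2T}\int_P(q_T^-)^2d\mu\le\frac{K_1+2K^2}T. \tag{5}$$
On $\partial P$ we have $-2K\le q_T\le v_T$, so $\int_{\partial P}q_T\,d\sigma$ is finite and at most $\int_{\partial P}v_T\,d\sigma$. Therefore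
$$E_T(u_T)\ge\int_{\partial P}q_T\,d\sigma+\tfrac12\|q_T\|^2-\frac{8K^3}{3T}=L(q_T)+s\int_Pq_T\,d\mu+\tfrac12\|q_T\|^2-\frac{8K^3}{3T}.$$
Using (5) for the second term and $\|q_T\|\ge\|\hat q_T\|$ for the third,
$$E_T(u_T)\ge G(q_T)-\frac{C_1}T,\qquad C_1=s(K_1+2K^2)+\tfrac83K^3. \tag{6}$$

**Step 3. The upper bound $\limsup_{T\to\infty}E_T(u_T)\le G(q_*)$.** We test the minimality of $u_T$ on explicit competitors. First let $q$ be a bounded lsc convex function with $\int q\,d\mu=0$. Put $Z=\int e^{q/T}d\mu$ and $u^q=e^{q/T}/Z$. This density is lsc, log-convex and has integral $1$, so it is admissible. Since $\int q\,d\mu=0$, $Z=1+O(T^{-2})$. So, uniformly on $P$ (boundary included), $T(u^q-1)=q+O(T^{-1})$. Since $h(1+x)=\frac12x^2+O(|x|^3)$ near $x=0$, also $T^2h(u^q)=\frac12q^2+O(T^{-1})$. Hence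
$$E_T(u_T)\le E_T(u^q)=\int_{\partial P}q\,d\sigma+\tfrac12\|q\|^2+O(1/T)=G(q)+O(1/T). \tag{7}$$
As $G$ is invariant under constants, $\limsup_TE_T(u_T)\le G(q)$ for every bounded lsc convex $q$, of any mean.

The function $q_*$ may be unbounded, so we approximate it. By (F3) there is a constant $c$ with $q:=q_*+c\ge0$. Since $L(q_*)$ is finite, $q\in L^1(\partial P,\sigma)$. By (F2), $q^{(r)}\to q$ pointwise on $P$, and both functions lie between $0$ and $q+q(0)\in L^1(\partial P,\sigma)\cap L^2(P,\mu)$. Dominated convergence gives $L(q^{(r)})\to L(q)$ and $q^{(r)}\to q$ in $L^2$, so $G(q^{(r)})\to G(q)=G(q_*)$ as $r\to1$. Each $q^{(r)}$ is bounded, so $\limsup_TE_T(u_T)\le G(q^{(r)})$ for every $r<1$. Let $r\to1$.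

**Step 4. Conclusion by strong convexity.** By (2) and (6),
$$\tfrac12\|\hat q_T-q_*\|^2\le G(q_T)-G(q_*)\le E_T(u_T)-G(q_*)+\frac{C_1}T,$$
and the right side has $\limsup\le0$ by Step 3. So $\hat q_T\to q_*$ in $L^2$. By (5), $\bar q_T\to0$. Hence $q_T\to q_*$ in $L^2$.

In the original normalization $\inf\mathrm{DF}(q)/\|\hat q\|_{L^2}=-m^{1/2}\ell$ and $\|q_*\|_{L^2}=m^{1/2}\ell$. This is the stated norm; uniqueness was shown in Section 4. $\blacksquare$

Apart from the quoted facts (existence and uniqueness of $u_T$, existence of $q_1$), the argument never uses that $P$ is simple, and it is valid for all $n\ge1$. For the $(a,b)$-interval with $a>b$ it shows that $q_T\to3(a-b)x$ in $L^2$.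

## 8. Constant densities, energy asymptotics, boundary convergence and rates

The estimates of Section 7 contain more. The measures remain normalized as in Section 4.

**Theorem 2.**

(a) For every system the following are equivalent: (i) $\mathrm{DF}\ge0$ on $\mathcal C$; (ii) $u_T=1_P$ for all $T>0$; (iii) $u_T=1_P$ for some $T>0$. Hence $q_T$ converges in $L^2$ for every system, and the limit is $0$ if and only if $\mathcal P$ is not K-unstable.

For K-unstable $\mathcal P$:

(b) $F(T,u_T)=U(1_P)-\frac{\ell^2}{2T}+o(\frac1T)$. In the original normalization $\ell^2=\Lambda^2/\mu(P)$ with $\Lambda=\min\mathrm{DF}(q)/\|\hat q\|_{L^2}$.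

(c) $q_T\to q_{\mathrm{ext}}$ and $T(u_T-1)\to q_{\mathrm{ext}}$ in $L^1(\partial P,\sigma)$. Also $q_T\to q_{\mathrm{ext}}$ locally uniformly on $\operatorname{int}P$, $T(u_T-1)\to q_{\mathrm{ext}}$ in $L^1(P)$, and $T^2h(u_T)\to\frac12q_{\mathrm{ext}}^2$ in $L^1(P)$.

(d) $\bar q_T=-\frac1{2T}\|q_{\mathrm{ext}}\|^2+o(\frac1T)$. In particular the rate of $L^2$ convergence is never better than $1/T$: $\liminf_{T\to\infty} T\|q_T-q_{\mathrm{ext}}\|\ge\frac12\|q_{\mathrm{ext}}\|^2>0$.

(e) If $q:=q_{\mathrm{ext}}$ is bounded, then $\|q_T-q_{\mathrm{ext}}\|=o(T^{-1/2})$ and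
$$F(T,u_T)=U(1_P)-\frac{\ell^2}{2T}+\frac1{T^2}\Big[\tfrac12\Big(\int_{\partial P}q^2d\sigma-s\int_Pq^2d\mu\Big)+\tfrac13\int_Pq^3d\mu\Big]+o(T^{-2}).$$

### 8.1. Part (a): when the constant density is the minimizer

**(i) implies (ii).** We show that $1_P$ is a minimizer and use uniqueness. Let $u$ be admissible with $F(T,u)<\infty$. Then $u$ is lsc, convex and positive, $u\in L^1(P)$ and $\int_{\partial P}u\,d\sigma<\infty$. Nothing says $u\in L^2$, so we test $\mathrm{DF}\ge0$ on the dilations $u^{(r)}$, which are bounded and hence in $\mathcal C$. By (F2) and dominated convergence, with dominating function $u+u(0)$ on $P$ and on $\partial P$, $L(u)=\lim_{r\to1}L(u^{(r)})\ge0$. Since $\int u\,d\mu=1$,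
$$F(T,u)-F(T,1_P)=L(u)+T\int_Ph(u)\,d\mu\ge0.$$
So $1_P$ minimizes $F(T,\cdot)$, and $u_T=1_P$.

**(ii) implies (iii)** is trivial.

**(iii) implies (i).** We show that if (i) fails, then $1_P$ is not a minimizer for any $T>0$. Suppose $L(q)<0$ for some $q\in\mathcal C$. Add a constant so that $q\ge0$. As in Step 3, $L(q^{(r)})\to L(q)$, so some dilation has $L(q^{(r)})<0$. Subtracting its mean, we may take $q$ bounded with $\int q\,d\mu=0$. Fix $T>0$ and let $u=e^{\varepsilon q}/\int e^{\varepsilon q}d\mu$. Then $u=1+\varepsilon q+O(\varepsilon^2)$ uniformly and $h(u)=O(\varepsilon^2)$, so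
$$F(T,u)-F(T,1_P)=\int_{\partial P}(u-1)\,d\sigma+T\int_Ph(u)\,d\mu=\varepsilon L(q)+O(\varepsilon^2)<0$$
for small $\varepsilon>0$. Hence $u_T\ne1_P$.

If $\mathcal P$ is not K-unstable, $q_T=0$ for all $T$. If it is K-unstable, Theorem 1 gives a limit of norm $\ell>0$. This proves the last sentence of (a).

### 8.2. Part (b): the first term of the free energy

By (2), (6) and Step 3, $G(q_*)-\frac{C_1}T\le G(q_T)-\frac{C_1}T\le E_T(u_T)\le G(q_*)+o(1)$, and $G(q_*)=-\frac12\ell^2$. So $E_T(u_T)\to-\frac12\ell^2$, and $F(T,u_T)=U(1_P)+\frac1TE_T(u_T)$ gives (b). In the original normalization $\Lambda=-m^{1/2}\ell$, so $\ell^2=\Lambda^2/m$.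

### 8.3. Part (c): convergence in the interior, on the boundary, and of the entropy density

From Step 4, $G(q_T)\to G(q_*)$ and $\|\hat q_T\|\to\|q_*\|$, so $L(q_T)\to L(q_*)$. With $\bar q_T\to0$ and $\bar q_*=0$,
$$\int_{\partial P}q_T\,d\sigma\to\int_{\partial P}q_*\,d\sigma=L(q_*). \tag{8}$$
Limits in $T$ are tested on sequences $T_k\to\infty$.

**Interior.** We upgrade $L^2$ convergence by equicontinuity. The $q_T$ (for $T$ large) are convex and bounded in $L^1(P)$. They are bounded below by (F3). They are bounded above on compact subsets of $\operatorname{int}P$, because $q_T(x)$ is at most its average over any ball centered at $x$ and contained in $P$. If $|f|\le M$ on a ball $B(x_0,2\rho)$ and $f$ is convex, then $f$ has Lipschitz constant at most $2M/\rho$ on $B(x_0,\rho)$: for $x\ne x'$ in the smaller ball extend the segment from $x$ through $x'$ by length $\rho$ to $z\in B(x_0,2\rho)$; convexity gives $f(x')-f(x)\le\frac{|x'-x|}{\rho+|x'-x|}(f(z)-f(x))\le\frac{2M}\rho|x'-x|$. So the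 $q_T$ are locally equi-Lipschitz on $\operatorname{int}P$. By Arzelà–Ascoli every sequence $T_k\to\infty$ has a subsequence along which $q_T$ converges locally uniformly on $\operatorname{int}P$. The limit is continuous and equals $q_*$ a.e., hence everywhere on $\operatorname{int}P$. So $q_T\to q_*$ locally uniformly on $\operatorname{int}P$.

**Boundary.** Convexity gives one-sided pointwise control, and (8) does the rest. For $x\in\partial P$ and $r<1$, $q_T(rx)\le rq_T(x)+(1-r)q_T(0)$, that is, $q_T(x)\ge r^{-1}\big(q_T(rx)-(1-r)q_T(0)\big)$. Let $T\to\infty$, using interior convergence at $rx$ and $0$, and then $r\to1$, using (F2): $\liminf_Tq_T(x)\ge q_*(x)$. Since $q_*<\infty$ $\sigma$-a.e., $(q_T-q_*)^-\to0$ $\sigma$-a.e. For $T\ge2K$ it is dominated by $2K+|q_*|\in L^1(\partial P,\sigma)$, so $\int_{\partial P}(q_T-q_*)^-d\sigma\to0$. Now $\int|f|=\int f+2\int f^-$ with $f=q_T-q_*$ and (8) give $q_T\to q_*$ in $L^1(\partial P,\sigma)$.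

**Separating the two terms of the energy.** We know that
$$E_T(u_T)=\int_{\partial P}v_T\,d\sigma+T^2\int_Ph(u_T)\,d\mu\to L(q_*)+\tfrac12\|q_*\|^2 .$$
Here $\int_{\partial P}v_T\,d\sigma\ge\int_{\partial P}q_T\,d\sigma\to L(q_*)$, and $\liminf_T T^2\int h(u_T)\,d\mu\ge\frac12\|q_*\|^2$ by (4). Two quantities whose sum converges to the sum of their lower bounds must each converge to its lower bound. So $\int_{\partial P}(v_T-q_T)\,d\sigma\to0$ with $v_T\ge q_T$. This gives $v_T-q_T\to0$, and hence $v_T=T(u_T-1)\to q_*$, in $L^1(\partial P,\sigma)$. It also gives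
$$T^2\int_Ph(u_T)\,d\mu\to\tfrac12\|q_*\|^2.$$

**The entropy density.** Let $f_T=T^2h(u_T)$ and $w=\frac12q_*^2$. On $\operatorname{int}P$ we have $f_T=q_T^2\cdot h(e^y)/y^2$ with $y=q_T/T\to0$ pointwise, where the quotient is read as its limit $\frac12$ at $y=0$. So $f_T\to w$ pointwise on $\operatorname{int}P$, and $\int f_T\,d\mu\to\int w\,d\mu$. By Scheffé's lemma $f_T\to w$ in $L^1(P)$: indeed $(w-f_T)^+\le w$, so $\int(w-f_T)^+d\mu\to0$ by dominated convergence, and $\int|w-f_T|\,d\mu=2\int(w-f_T)^+d\mu-\int(w-f_T)\,d\mu\to0$.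

**The gap between $v_T$ and $q_T$.** Let $g_T=T(v_T-q_T)=T^2(e^y-1-y)$. By (E3) and $q_T^-\le2K$, $0\le g_T\le f_T+2K^2$, and $g_T\to w$ pointwise on $\operatorname{int}P$. The dominating functions $f_T+2K^2$ converge in $L^1$. Apply Fatou's lemma to the non-negative functions $f_T+2K^2+w-|g_T-w|$:
$$\int_P(2w+2K^2)\,d\mu\le\int_P(2w+2K^2)\,d\mu-\limsup_T\int_P|g_T-w|\,d\mu.$$
Hence
$$g_T=T(v_T-q_T)\to\tfrac12q_*^2\quad\text{in }L^1(P). \tag{9}$$
So $v_T-q_T=g_T/T\to0$ in $L^1(P)$, and $v_T\to q_*$ in $L^1(P)$. This completes (c).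

### 8.4. Part (d): the mean of $q_T$

Since $\int v_T\,d\mu=0$, (9) gives $-T\int q_T\,d\mu=\int g_T\,d\mu\to\frac12\|q_*\|^2$. This is the first claim. The second follows from $\|q_T-q_*\|\ge\big|\int(q_T-q_*)\,d\mu\big|=|\bar q_T|$.

### 8.5. Part (e): second-order expansion when $q_{\mathrm{ext}}$ is bounded

Let $q=q_*$ with $|q|\le M$. Put
$$Z=\int_Pe^{q/T}d\mu,\qquad u_*=\frac{e^{q/T}}Z,\qquad\tilde q=T\log u_*=q-T\log Z.$$
Here $Z\ge1$ by Jensen's inequality, and $T\log Z=O(1/T)$ since $\int q\,d\mu=0$. The density $u_*$ is an admissible competitor, and we compare $u_T$ with it.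

**The first variation of $G$ at $q$.** For $f$ integrable on $P$ and on $\partial P$ let
$$N(f)=L(f)+\int_Pqf\,d\mu,$$
a linear functional (on the interval it is the $N$ of Section 3). Then $N(1)=0$ and $N(q)=L(q_*)+\|q_*\|^2=0$. If $f\in\mathcal C$ and $\int_{\partial P}f\,d\sigma<\infty$, then for $t>0$
$$0\le G(q+tf)-G(q)=t\Big(L(f)+\int_Pq\hat f\,d\mu\Big)+\tfrac{t^2}2\|\hat f\|^2,$$
and $\int q\hat f\,d\mu=\int qf\,d\mu$. Dividing by $t$ and letting $t\downarrow0$ gives $N(f)\ge0$.

**An exact identity for the energy.** We rewrite $E_T$ with $u_*$ as the reference density. Put $\mathrm{Ent}(u|u_*)=\int u\log\frac u{u_*}\,d\mu=\int u_*\,h(u/u_*)\,d\mu\ge0$; the two integrals agree because $\int u\,d\mu=\int u_*\,d\mu$. Since $\log u_*=\frac qT-\log Z$, for $E_T(u)<\infty$ we get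
$$E_T(u)=TL(u)+T^2\int_Pu\log u\,d\mu=TN(u)+T^2\,\mathrm{Ent}(u|u_*)-T^2\log Z. \tag{10}$$
From $E_T(u_T)\le E_T(u_*)$ and $\mathrm{Ent}(u_*|u_*)=0$,
$$0\le T^2\,\mathrm{Ent}(u_T|u_*)\le T\big(N(u_*)-N(u_T)\big). \tag{11}$$

**The right side of (11) is $o(1/T)$.** Let $\rho_T(x)=T(e^{x/T}-1-x/T)$, a convex function with $\rho_T'(x)=e^{x/T}-1$. Then $Tu_T=T+q_T+\rho_T(q_T)$ and $Tu_*=T+\tilde q+\rho_T(\tilde q)$. Here $q_T$ and $\rho_T(q_T)=v_T-q_T$ are integrable on $P$ and on $\partial P$. Since $N(1)=0$, $N(\tilde q)=N(q)-T\log Z\cdot N(1)=0$ and $N(q_T)\ge0$,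
$$T\big(N(u_*)-N(u_T)\big)\le\int_{\partial P}\big[\rho_T(\tilde q)-\rho_T(q_T)\big]d\sigma-\int_P(s-q)\big[\rho_T(\tilde q)-\rho_T(q_T)\big]d\mu.$$
For the first integral use $\rho_T(\tilde q)-\rho_T(q_T)\le\rho_T'(\tilde q)(\tilde q-q_T)$. It is at most $\int_{\partial P}(e^{\tilde q/T}-1)(\tilde q-q_T)\,d\sigma\le\frac CT\int_{\partial P}|\tilde q-q_T|\,d\sigma=o(1/T)$, by (c) and $q-\tilde q=O(1/T)$. For the second, $T\rho_T(q_T)=g_T\to\frac12q^2$ in $L^1(P)$ by (9), and $T\rho_T(\tilde q)\to\frac12q^2$ uniformly. As $s-q$ is bounded, the second integral is $o(1/T)$. With (11),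
$$T^2\,\mathrm{Ent}(u_T|u_*)=o(1/T),\qquad T\big(N(u_*)-N(u_T)\big)=o(1/T). \tag{12}$$

**The rate.** We bound the relative entropy below by a square. Let $z=(q_T-\tilde q)/T$, so $u_T/u_*=e^z$. For $T$ large, $u_*\ge\frac12$ and $z\ge-(2K+M+1)/T\ge-\frac12$. By (E2), $h(e^z)\ge\frac13z^2$ for $z\ge-\frac12$, since $\frac{z^2}2-\frac{|z|^3}3\ge z^2(\frac12-\frac16)$ when $-\frac12\le z\le0$. Hence $T^2\mathrm{Ent}(u_T|u_*)=T^2\int u_*h(e^z)\,d\mu\ge\frac16\|q_T-\tilde q\|^2$. So $\|q_T-\tilde q\|^2=o(1/T)$ by (12). Since $q-\tilde q=O(1/T)$, $\|q_T-q\|=o(T^{-1/2})$.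

**The energy.** By (10) and (12), $E_T(u_T)=TN(u_*)-T^2\log Z+o(1/T)$. We expand the two terms. First, $TN(u_*)=N(\rho_T(\tilde q))$, and $\rho_T(\tilde q)=\frac{q^2}{2T}+O(T^{-2})$ uniformly on $P$, so $TN(u_*)=\frac1{2T}N(q^2)+O(T^{-2})$. Second, $\int q\,d\mu=0$ gives $Z=1+\frac1{2T^2}\int q^2d\mu+\frac1{6T^3}\int q^3d\mu+O(T^{-4})$, so
$$T^2\log Z=\tfrac12\int_Pq^2d\mu+\frac1{6T}\int_Pq^3d\mu+O(T^{-2}).$$
Now substitute $N(q^2)=\int_{\partial P}q^2d\sigma-s\int_Pq^2d\mu+\int_Pq^3d\mu$ and $\int q^2d\mu=\ell^2$. The coefficient of $\int q^3d\mu$ is $\frac12-\frac16=\frac13$, and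
$$E_T(u_T)=-\tfrac12\ell^2+\frac1T\Big[\tfrac12\Big(\int_{\partial P}q^2d\sigma-s\int_Pq^2d\mu\Big)+\tfrac13\int_Pq^3d\mu\Big]+o(1/T).$$
Finally $F(T,u_T)=U(1_P)+\frac1TE_T(u_T)$. $\blacksquare$

**Check on the $(a,b)$-interval, $a>b$.** Here $q=3(a-b)x$ is bounded, $\ell^2=3(a-b)^2$, $\int q^3d\mu=0$, and $\int_{\partial P}q^2d\sigma-s\int q^2d\mu=9(a-b)^2s-3(a-b)^2s=6(a-b)^2s$. Part (e) reads
$$F(T,u_T)=s-\frac{3(a-b)^2}{2T}+\frac{3s(a-b)^2}{T^2}+o(T^{-2}).$$
These coefficients agree with those found in Section 3 for the log-affine density with $c=3(a-b)$. Part (d) gives $\bar q_T=-\frac{3(a-b)^2}{2T}+o(\frac1T)$. The log-affine density with $\lambda=c/T$ agrees: the mean of $T\log u_\lambda$ is $-T\log\frac{\sinh\lambda}\lambda=-\frac{c^2}{6T}+O(T^{-3})=-\frac{3(a-b)^2}{2T}+O(T^{-3})$.
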